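# Pure submodules of $\Sigma$-injective modules relative to a class

## 1. Eventually constant sequences

Let $k$ be a field and $\mathbb N=\{1,2,\dots\}$. Let $M_\infty$ be the ring (without identity) of $\mathbb N\times\mathbb N$ matrices over $k$ with finitely many nonzero entries, with matrix units $e_{ij}$, and put
$$R=k\cdot 1+M_\infty .$$
A matrix with finitely many nonzero entries can be applied to any column, so $R$ acts on the space $k^{\mathbb N}$ of all sequences. Let $V=k^{(\mathbb N)}$ be the finite sequences, with basis $(e_i)$, let $u=(1,1,1,\dots)$, and let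
$$E=V+ku$$
be the eventually constant sequences. Since $M_\infty k^{\mathbb N}\subseteq V$, both $V$ and $E$ are $R$-submodules of $k^{\mathbb N}$, and $E/V$ is one-dimensional over $k$. All modules in these notes are left and unital.

We compute four things.

**Fact 1.1 (submodules).** Every nonzero submodule of $k^{\mathbb N}$ contains $V$. The submodules of $E$ are exactly $0,V,E$.

If $z\in k^{\mathbb N}$ has $z_j\neq 0$, then $e_{ij}z=z_je_i$ for every $i$, so all $e_i$ lie in $Rz$. This is the first claim. The second follows because $E/V$ is one-dimensional.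

**Fact 1.2 (maps $V\to E$).** Every $R$-homomorphism $g:V\to E$ is $c$ times the inclusion for some $c\in k$, so it extends to $c\cdot\mathrm{id}_E$.

Indeed $g(e_1)=g(e_{11}e_1)=e_{11}g(e_1)=ce_1$ for some $c\in k$, and then $g(e_i)=g(e_{i1}e_1)=e_{i1}g(e_1)=ce_i$.

**Fact 1.3 (no complements).** $V$ is not a direct summand of $E$, and $E$ is not a direct summand of $k^{\mathbb N}$.

A complement would be a nonzero submodule meeting $V$ in $0$, against Fact 1.1. One can also watch a retraction $r:E\to V$ fail: $e_{ii}r(u)=r(e_{ii}u)=r(e_i)=e_i$ for all $i$, so every coordinate of $r(u)$ is $1$, and $r(u)\notin V$.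

For the fourth computation recall purity.

**Definition (purity).** A submodule $A\le B$ is *pure* if every finite system $\sum_j r_{ij}X_j=a_i$ with $r_{ij}\in R$, $a_i\in A$ that is solvable in $B$ is solvable in $A$. Equivalently (textbook), $Z\otimes_RA\to Z\otimes_RB$ is injective for every right module $Z$. An embedding is pure if its image is pure.

For instance, $2\mathbb Z\le\mathbb Z$ is not pure: $2X=2$ is solvable in $\mathbb Z$ but not in $2\mathbb Z$. Direct summands are always pure, since one can project a solution.

Is $V$ pure in $E$? The equation $e_{12}X=e_1$ has the solution $u$ in $E$, but also the solution $e_2$ in $V$. In general let $\varepsilon_n$ be the identity of $M_n(k)\subseteq M_\infty$ and put $R_n=k(1-\varepsilon_n)\oplus M_n(k)$. This is a subring of $R$ containing $1$, we have $R_n\subseteq R_{n+1}$ because $1-\varepsilon_n=(1-\varepsilon_{n+1})+e_{n+1,n+1}$, and $R=\bigcup_nR_n$ because $c1+m=c(1-\varepsilon_n)+(c\varepsilon_n+m)$ for $m\in M_n(k)$. The map $\pi_n:E\to V$, $v+cu\mapsto v+c(e_1+\dots+e_n)$, has kernel $k(u-\varepsilon_nu)$, which is stable under $R_n$: $M_n(k)$ kills it and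 $1-\varepsilon_n$ fixes it. So $\pi_n$ is an $R_n$-linear projection of $E$ onto $V$. A finite system has all its coefficients in some $R_n$, and $\pi_n$ moves a solution in $E$ to one in $V$. So $V$ is pure. The same argument gives more:

**Fact 1.4.** Every embedding of $R$-modules is pure.

The ring $R_n\cong k\times M_n(k)$ is semisimple. Given $A\le B$ and a finite system over $A$ solvable in $B$, all coefficients lie in some $R_n$; write $B=A\oplus C$ as $R_n$-modules and project the solution to $A$.

So finite linear systems do not see the difference between $V$ and $E$. Extension of maps does: maps $V\to E$ extend over $E$, while $\mathrm{id}_V:V\to V$ does not. Along the inclusion $V\subset E$, the module $E$ behaves like an injective module and its pure submodule $V$ does not.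

If we test against all pure embeddings, however, $E$ fails as well: $E\subset k^{\mathbb N}$ is pure by Fact 1.4, and $\mathrm{id}_E$ does not extend to $k^{\mathbb N}$ by Fact 1.3. To keep $E$ injective we would have to forbid $k^{\mathbb N}$ as a test module. This leads to injectivity relative to a class of modules.

## 2. Injectivity relative to a class of modules

Fix a ring $R$ and let $\mathcal M=Pure$ be the class of pure embeddings of $R$-modules.

**Definition (Hypothesis 2).** Let $K$ be a class of $R$-modules closed under isomorphisms. The pair $\mathcal K_{\mathcal M}=(K,\mathcal M)$ satisfies *Hypothesis 2* if $K$ is closed under direct sums, under pure submodules, and under pure-epimorphic images: if $B\in K$ and $f:B\to C$ is surjective with kernel pure in $B$, then $C\in K$.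

For example, the torsion-free abelian groups qualify. Sums and subgroups are clear. If $A$ is pure in a torsion-free $B$ and $nb\in A$ with $n\ne0$, then $nb=na'$ for some $a'\in A$, so $b=a'\in A$; thus $B/A$ is torsion-free.

**Definition (relative injectivity).** A module $E\in K$ is *$\mathcal K_{\mathcal M}$-injective* if for every pure embedding $f:A\to B$ with $A,B\in K$ and every homomorphism $g:A\to E$ there is $h:B\to E$ with $hf=g$. It is *$\Sigma$-$\mathcal K_{\mathcal M}$-injective* if $E^{(I)}$ is $\mathcal K_{\mathcal M}$-injective for every set $I$.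

For example, take $R=\mathbb Z$ and let $K$ be the $\mathbb F_p$-vector spaces. Every member of $K$ is $\Sigma$-$\mathcal K_{\mathcal M}$-injective, because subspaces split, although $\mathbb Z/p$ is not an injective group: $\mathrm{id}_{\mathbb Z/p}$ does not extend along $\mathbb Z/p\cong p\mathbb Z/p^2\mathbb Z\subset\mathbb Z/p^2$, since every map $\mathbb Z/p^2\to\mathbb Z/p$ kills $p$.

If $K$ consists of all modules, we obtain the pure-injective and the $\Sigma$-pure-injective modules. If $K$ consists of the flat modules, the $\mathcal K_{\mathcal M}$-injectives are exactly the flat cotorsion modules. In these two cases it is known that the $\Sigma$-modules ($\Sigma$-pure-injective, respectively flat $\Sigma$-cotorsion) are closed under pure submodules. Mazari-Armida and Rosicky, "Relative injective modules, superstability and noetherian categories" (arXiv:2308.02456, 2023), pose the general question.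

**Question.** Assume $\mathcal M=Pure$ and $(K,\mathcal M)$ satisfies Hypothesis 2. Are the $\Sigma$-$\mathcal K_{\mathcal M}$-injective modules closed under pure submodules?

The answer is **no**. Theorem A gives a counterexample, built from the sequences of Section 1. Theorem B shows that closure fails even over a finite commutative local ring (with 16 elements and square-zero maximal ideal). Theorem C shows that it fails even when $K$ is a hereditary torsion class, that is, closed under all submodules, all quotients, direct sums and extensions. Theorem D, with which we start, says exactly which pure submodules inherit the property, and gives two positive results.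

## 3. Splitting, and what countable products would give

In the simplest cases the answer is yes. Over a semisimple ring every submodule $E'$ of $E$ is a summand; then $E'^{(I)}$ is a summand of $E^{(I)}$, and one extends maps into $E^{(I)}$ and projects. For the torsion-free abelian groups take $E=\mathbb Q^{(J)}$. All its direct powers $E^{(I)}$ are divisible, hence injective. If $A\le E$ is pure, $a\in A$ and $n\neq0$, then $nX=a$ has the unique solution $a/n$ in $E$, so $a/n\in A$. Thus $A$ is a $\mathbb Q$-subspace, hence again a summand.

In these cases the pure submodule splits off. Part (1) below says that nothing else can happen.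

**Theorem D.** Let $(K,Pure)$ satisfy Hypothesis 2 and let $E$ be $\Sigma$-$\mathcal K_{\mathcal M}$-injective.

1. For a pure submodule $E'\le E$ the following are equivalent: $E'$ is $\Sigma$-$\mathcal K_{\mathcal M}$-injective; $E'$ is $\mathcal K_{\mathcal M}$-injective; $E'$ is a direct summand of $E$.
2. If $E^{\mathbb N}\in K$ (for example, if $K$ is closed under countable products), then $E$ is $\Sigma$-pure-injective and all its pure submodules are $\Sigma$-$\mathcal K_{\mathcal M}$-injective.
3. If $R$ is commutative von Neumann regular, then $E$ is semisimple and all its submodules are $\Sigma$-$\mathcal K_{\mathcal M}$-injective.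

**Proof of (1).** Note that $E'\in K$ because $K$ is closed under pure submodules. The first condition implies the second: take $I$ a singleton. If $E'$ is $\mathcal K_{\mathcal M}$-injective, extend $\mathrm{id}_{E'}$ along the pure embedding $E'\subseteq E$; the extension is a retraction, so $E'$ is a summand. If $E'$ is a summand, then $E'^{(I)}$ lies in $K$ and is a summand of the $\mathcal K_{\mathcal M}$-injective module $E^{(I)}$. Given a pure embedding $A\to B$ in $K$ and $g:A\to E'^{(I)}\subseteq E^{(I)}$, extend $g$ to $B\to E^{(I)}$ and compose with a projection onto $E'^{(I)}$. So $E'^{(I)}$ is $\mathcal K_{\mathcal M}$-injective. $\square$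

The question therefore becomes: can a $\Sigma$-$\mathcal K_{\mathcal M}$-injective module have a pure submodule that does not split off?

**A first attempt at a positive answer.** For $K$ = all modules there is a natural route through formulas, which part (2) carries as far as it goes. A *pp formula* $\varphi(x)$ states that there are $y_1,\dots,y_m$ with $\sum_jr_{ij}y_j+s_ix=0$ for finitely many $i$. Its solution set $\varphi(E)$ is a subgroup of $E$, called *pp-definable*. Over $\mathbb Z$, examples are $pE$ (from $\exists y\; x-py=0$) and $\{x\in E: px=0\}$. Directly from the definition: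

* a homomorphism $B\to C$ maps $\varphi(B)$ into $\varphi(C)$;
* $\varphi(E^{\mathbb N})=\varphi(E)^{\mathbb N}$ and $\varphi(E^{(\mathbb N)})=\varphi(E)^{(\mathbb N)}$;
* if $E'\le E$ is pure, then $\varphi(E')=E'\cap\varphi(E)$;
* a conjunction of pp formulas is a pp formula, and its solution set is the intersection.

We use the textbook theorem that a module is $\Sigma$-pure-injective if and only if it has the descending chain condition (dcc) on pp-definable subgroups (Gruson–Jensen, Zimmermann; see Prest, *Purity, Spectra and Localisation*, §4.4).

**Proof of (2).**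

**Step 1: a retraction from the product to the sum.** The inclusion $E^{(\mathbb N)}\subseteq E^{\mathbb N}$ is pure: given a finite system over $E^{(\mathbb N)}$ and a solution in $E^{\mathbb N}$, replace by $0$ all coordinates of the solution outside the finite union of the supports of the right-hand sides. Both modules are in $K$ and $E^{(\mathbb N)}$ is $\mathcal K_{\mathcal M}$-injective, so $\mathrm{id}$ extends to $\rho:E^{\mathbb N}\to E^{(\mathbb N)}$.

**Step 2: the retraction forces the dcc.** Suppose $\varphi_0(E)\supsetneq\varphi_1(E)\supsetneq\cdots$. Index coordinates by $n\ge0$, choose $m_n\in\varphi_n(E)\setminus\varphi_{n+1}(E)$ and put $z=(m_n)_n\in E^{\mathbb N}$. Since $\rho(z)$ has finite support, there is $N$ with $\rho(z)_N=0$. Write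
$$z=(m_0,\dots,m_N,0,0,\dots)+z',\qquad z'=(0,\dots,0,m_{N+1},m_{N+2},\dots).$$
All coordinates of $z'$ lie in $\varphi_{N+1}(E)$, so $z'\in\varphi_{N+1}(E^{\mathbb N})$ and $\rho(z')\in\varphi_{N+1}(E^{(\mathbb N)})$. As $\rho$ fixes $E^{(\mathbb N)}$, the $N$-th coordinate of $\rho(z)$ is $0=m_N+\rho(z')_N$ with $\rho(z')_N\in\varphi_{N+1}(E)$. Hence $m_N\in\varphi_{N+1}(E)$, a contradiction. So $E$ has the dcc and is $\Sigma$-pure-injective.

**Step 3: the dcc passes to a pure submodule.** Let $E'\le E$ be pure and $\varphi_0(E')\supseteq\varphi_1(E')\supseteq\cdots$. The groups $\varphi_n(E)$ need not descend, so put $\psi_n=\varphi_0\wedge\dots\wedge\varphi_n$. Then $\psi_n(E')=\varphi_n(E')$, and $\psi_n(E)$ descends, hence becomes constant; so does $\varphi_n(E')=\psi_n(E')=E'\cap\psi_n(E)$. Thus $E'$ has the dcc and is $\Sigma$-pure-injective. Every $E'^{(I)}$ lies in $K$ and is pure-injective, so maps into it extend along all pure embeddings, in particular those in $K$. $\square$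

The argument uses the product in exactly one place: Step 1 needs $E^{\mathbb N}\in K$ for $\rho$ to exist, and Hypothesis 2 says nothing about products. For the module $E$ of Section 1, the formulas $e_{11}x=0\wedge\dots\wedge e_{nn}x=0$ define the subgroups $\{z\in E:z_1=\dots=z_n=0\}$, a strictly descending chain. So if $E$ is $\Sigma$-$\mathcal K_{\mathcal M}$-injective for some $K$, then necessarily $E^{\mathbb N}\notin K$, and the route through the dcc is closed.

**Proof of (3).** Recall that a ring is *von Neumann regular* if each element $a$ satisfies $a=axa$ for some $x$. Over such a ring all modules are flat and all embeddings are pure, so $K$ is closed under all submodules.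

**Step 1: a commutative regular ring $\bar R$ that is not semisimple has an infinite sequence of nonzero orthogonal idempotents.** (See also Goodearl, *von Neumann Regular Rings*, for the statement without commutativity.) If $a=axa$, then $f=ax$ is idempotent and $a\bar R=f\bar R$. Also $f\bar R+f'\bar R=(f+f'-ff')\bar R$ for idempotents $f,f'$. So finitely generated ideals are generated by an idempotent and are direct summands. If $\bar R$ were noetherian, every ideal would be a summand and $\bar R$ would be semisimple. So there is a strictly increasing chain $f_0\bar R\subsetneq f_1\bar R\subsetneq\cdots$ with $f_n$ idempotent, and $f_mf_n=f_m$ for $m\le n$. The elements $\bar e_n=f_{n+1}-f_n$ are nonzero; $\bar e_n^2=f_{n+1}-2f_n+f_n=\bar e_n$; and for $m<n$ we get $\bar e_m\bar e_n=f_{m+1}-f_{m+1}-f_m+f_m=0$.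

**Step 2: cyclic submodules of $E$ are semisimple.** Let $0\ne z\in E$. Then $Rz\cong\bar R:=R/\mathrm{ann}(z)$, a commutative regular ring acting on $Rz$. Suppose $\bar R$ is not semisimple and take $\bar e_n$ as in Step 1, with lifts $e_n\in R$. The sum $A=\bigoplus_nR\bar e_nz\le Rz$ is direct: apply $\bar e_m$ to a relation $\sum r_n\bar e_nz=0$, which by commutativity leaves $r_m\bar e_mz=0$. Let $g:A\to E^{(\mathbb N)}$ send $w\in R\bar e_nz$ to $w$ placed in coordinate $n$. Since $A,Rz\in K$ and $A\le Rz$ is pure, $g$ extends to $h:Rz\to E^{(\mathbb N)}$. For $n$ outside the finite support of $h(z)$, the $n$-th coordinate of $h(\bar e_nz)=e_nh(z)$ is $0$. But $h(\bar e_nz)=g(\bar e_nz)$ has $n$-th coordinate $\bar e_nz\ne0$. This contradiction shows that $\bar R$ is a semisimple ring, so $Rz$ is a semisimple module.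

**Step 3: conclusion.** $E$ is a sum of semisimple modules, so it is semisimple. Every submodule is pure and is a summand, and (1) applies. $\square$

Commutativity was used for the directness of $\bigoplus R\bar e_nz$. In Section 1 the idempotents $e_{nn}$ are orthogonal as well, but $Re_{nn}u=Re_n=V$ for every $n$, so the sum is far from direct.

## 4. Modules injective against everything they generate

By Theorem D(1) we want a pure, nonsplit $V\subset E$ with $E$ $\Sigma$-injective for a class containing $E$, and we want to keep that class small. So we take only what $E$ generates.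

**Definition.** For a module $E$, $\sigma[E]$ is the class of all modules isomorphic to submodules of quotients of direct sums $E^{(J)}$.

For example, over $\mathbb Z$ the class $\sigma[\mathbb Z/p]$ consists of the $\mathbb F_p$-vector spaces. In general $\sigma[E]$ is closed under submodules (clear), under quotients (a quotient of $A/N\le E^{(J)}/N$ has the form $A/N'\le E^{(J)}/N'$) and under direct sums (a direct sum of modules $E^{(J_l)}/N_l$ is a quotient of $E^{(\bigsqcup J_l)}$). In particular $(\sigma[E],Pure)$ satisfies Hypothesis 2.

Call a module $G$ *$B$-injective* if every homomorphism $A\to G$ from a submodule $A\le B$ extends to $B$. No purity is required of $A$. For example, $\mathbb Z/p$ is $\mathbb Z/p$-injective but not $\mathbb Z/p^2$-injective.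

**Lemma 1.** If $G$ is $E$-injective, then $G$ is $B$-injective for every $B\in\sigma[E]$.

*Proof.* We show that the class of $B$ for which $G$ is $B$-injective is closed under the operations that build $\sigma[E]$. Closure under isomorphism is clear.

*Submodules.* Let $A\le B'\le B$. Extend $A\to G$ to $B$ and restrict to $B'$.

*Quotients.* Let $g:A/N\to G$ with $N\le A\le B$. Extend the composite $A\to A/N\to G$ to $B\to G$. The extension kills $N$, so it factors through $B/N$ and extends $g$.

*Direct sums.* Let $B=\bigoplus B_j$ and $g:A\to G$ with $A\le B$. By Zorn's lemma there is a maximal extension $g':A'\to G$ with $A\le A'\le B$. For each $j$ the restriction of $g'$ to $A'\cap B_j$ extends to some $h_j:B_j\to G$. Since $g'$ and $h_j$ agree on $A'\cap B_j$, they define a map on $A'+B_j$. By maximality $B_j\subseteq A'$. This holds for all $j$, so $A'=B$. $\square$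

**Lemma 2.** Let $0\ne V\subsetneq E$ be modules such that the only submodules of $E$ are $0,V,E$, and such that every homomorphism $V\to E$ is the restriction of an endomorphism of $E$. Then $E^{(I)}$ is $B$-injective for every $B\in\sigma[E]$ and every set $I$, and $V$ is not a direct summand of $E$.

*Proof.* By Lemma 1 it is enough to show that $E^{(I)}$ is $E$-injective, so we extend maps from $0$, $V$ and $E$. From $0$ and $E$ there is nothing to do. The module $V$ is simple, hence generated by one element, and that element goes into a finite subsum; so any $g:V\to E^{(I)}$ lands in some $E^{(I_0)}$ with $I_0$ finite. Each of its finitely many components extends to $E$, so $g$ does.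

A complement of $V$ in $E$ would be a submodule different from $0$ (as $V\ne E$), from $E$ (as $V\neq0$) and from $V$ (as it meets $V$ in $0\ne V$). There is none. $\square$

## 5. The counterexample

Let $R=k1+M_\infty$ and $V\subset E=V+ku$ be as in Section 1, and let $K=\sigma[E]$.

**Theorem A.** $(K,Pure)$ satisfies Hypothesis 2, $E$ is $\Sigma$-$\mathcal K_{\mathcal M}$-injective, $V$ is a pure submodule of $E$, and $V$ is not $\mathcal K_{\mathcal M}$-injective (hence not $\Sigma$-$\mathcal K_{\mathcal M}$-injective).

*Proof.*

**Step 1: $E$ is $\Sigma$-$\mathcal K_{\mathcal M}$-injective.** Hypothesis 2 was checked in Section 4. Facts 1.1 and 1.2 are the two hypotheses of Lemma 2. So every $E^{(I)}$, which lies in $K$, is injective with respect to all embeddings $A\le B$ with $B\in K$, in particular the pure ones.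

**Step 2: $V$ is pure and not injective.** $V\subset E$ is pure by Fact 1.4, and both modules are in $K$. If $V$ were $\mathcal K_{\mathcal M}$-injective, $\mathrm{id}_V$ would extend to $E$ and $V$ would be a summand of $E$, against Lemma 2. $\square$

This settles the question negatively.

## 6. A finite commutative ring

**Theorem B.** Let $k$ be any field (e.g. $\mathbb F_2$) and $A=k[t_0,t_1,t_2]/(t_0,t_1,t_2)^2$. There is a class $K_A$ of $A$-modules satisfying Hypothesis 2 for which the $\Sigma$-$\mathcal K_{\mathcal M}$-injectives are not closed under pure submodules.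

As a $k$-space $A$ has basis $1,t_0,t_1,t_2$, so for $k=\mathbb F_2$ it is a local ring with $16$ elements. In this section $A$ always denotes this ring.

The plan is to encode modules over a noncommutative ring $R$ as $A$-modules: take two copies of $X$, let $t_0$ send the first copy identically to the second, and let $t_1,t_2$ do so through two operators $x,y$ on $X$. We then want $R$-modules $V\subset E$ as in Section 5. The ring of Section 5 cannot be used as it stands: it is the union of the strictly increasing subrings $R_n$, so it is not finitely generated as a $k$-algebra, and two operators do not describe it.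

**Two shifts, and where they fall short.** Let $V=k^{(\mathbb N)}$, indexed now as $e_0,e_1,\dots$, and let
$$xe_0=0,\qquad xe_{n+1}=e_n,\qquad ye_n=e_{n+1}.$$
Then $xy=1$, and $p:=1-yx$ is the projection onto $ke_0$ killing $e_n$ for $n\ge1$. The operators $y^ipx^j$ are the matrix units. Let $R_0$ be the algebra generated by $x$ and $y$, and let it act on all sequences by the same shifts. For $u=(1,1,\dots)$ we have $xu=u$ and $yu=u-e_0$, so $E_0=V+ku$ is an $R_0$-module. The arguments for Facts 1.1 and 1.2 use only matrix units, so Lemma 2 applies to $V\subset E_0$. But $V$ is not pure in $E_0$: the equation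
$$(1-y)X=e_0$$
has the solution $u$ in $E_0$, while a solution $v\in V$ would satisfy $v_0=1$ and $v_n=v_{n-1}$ for $n\ge1$, hence have infinite support. In this case $E_0/V$ is the module $k$ with $x$ and $y$ acting as $1$.

Modulo the finite-rank operators $y$ is an inverse of $x$. The remedy is to invert all polynomials $q(x)$ with $q(0)\neq0$, so that the quotient ring becomes a field and $E/V$ becomes flat. The operators $q(x)^{-1}$ will not need their own variables $t_i$, because they are determined by $x$.

### 6.1. The ring $R$ and its quotient field

Let $V,x,y,p$ be as above. For a polynomial $q$ with $q(0)\ne0$, the operator $q(x)$ is invertible on $V$: up to a nonzero scalar it is $1-xs(x)$ with $s$ a polynomial, and since each vector is killed by a power of $x$, the series $\sum_i(xs(x))^i$ is finite on each vector and is the inverse. Let $R\subseteq\mathrm{End}_k(V)$ be the subalgebra generated by $x$, $y$ and all $q(x)^{-1}$ with $q(0)\neq0$. Since $y^ne_0=e_n$, we have $V=Re_0$.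

**Step 1: describe the ideal $F=RpR$.** Let $e_j^*\in V^*$ be the coordinate functionals and let $V^*$ be a right $R$-module by $(wr)(v)=w(rv)$. Put $W=e_0^*R\subseteq V^*$. It contains $e_j^*=e_0^*x^j$. For $v\in V$, $w\in W$ let $v\otimes w$ be the operator $(v\otimes w)(u)=w(u)v$. Then $p=e_0\otimes e_0^*$ and
$$rpr'=(re_0)\otimes(e_0^*r').$$
Since $V=Re_0$ and $W=e_0^*R$, the ideal $F$ is the set of all finite sums $\sum v_i\otimes w_i$ with $v_i\in V$, $w_i\in W$.

**Step 2: $R/F$ is a field; this will make $E/V$ simple.** $F$ consists of finite-rank operators and $V$ is infinite-dimensional, so $1\notin F$ and $R/F\neq0$. In $R/F$ we have $\bar x\bar y=1$ and $\bar y\bar x=1-\bar p=1$, so $\bar x$ is a unit. Each $q(\bar x)$ with $q(0)\neq0$ is a unit as well. Every nonzero polynomial has the form $z^nq(z)$ with $q(0)\ne0$, so $z\mapsto\bar x$ extends to a homomorphism $k(z)\to R/F$. It is injective because $k(z)$ is a field and $R/F\neq0$. It is surjective because its image contains the generators $\bar x$, $\bar y=\bar x^{-1}$ and $q(\bar x)^{-1}$. So $R/F\cong k(z)$.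

**Step 3: $R/F$ is flat as a left $R$-module; this will give purity.** The standard criterion says that the left module $R/F$ is flat if and only if $J\cap F=JF$ for every right ideal $J$; indeed $\mathrm{Tor}_1^R(R/J,R/F)$ is the kernel of $F/JF\to R/J$, which is $(J\cap F)/JF$. The inclusion $JF\subseteq J\cap F$ is clear. For the other one, let $a\in J\cap F$ and write $a=\sum_iv_i\otimes w_i$ with the finitely many $w_i$ linearly independent. Choose $v_j'\in V$ with $w_i(v_j')=\delta_{ij}$, and put $g=\sum_jv_j'\otimes w_j\in F$. Since $(v\otimes w)(v'\otimes w')=w(v')\,v\otimes w'$,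
$$ag=\sum_{i,j}w_i(v_j')\,v_i\otimes w_j=\sum_iv_i\otimes w_i=a .$$
So $a=ag\in JF$.

### 6.2. The modules $V\subset E$

**Step 4: find a large module containing $V$ whose nonzero submodules all contain $V$.** Let $W^*=\mathrm{Hom}_k(W,k)$, a left $R$-module by $(r\psi)(w)=\psi(wr)$. The map $v\mapsto\mathrm{ev}_v$, $\mathrm{ev}_v(w)=w(v)$, from $V$ to $W^*$ is $R$-linear, because $(r\,\mathrm{ev}_v)(w)=(wr)(v)=w(rv)=\mathrm{ev}_{rv}(w)$. It is injective because all $e_j^*$ lie in $W$. We regard $V\subseteq W^*$. For $w'\in W$ one has $w'(v\otimes w)=w'(v)\,w$, hence $((v\otimes w)\psi)(w')=\psi(w'(v)w)=\psi(w)\,\mathrm{ev}_v(w')$; that is,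
$$(v\otimes w)\psi=\psi(w)\,\mathrm{ev}_v\qquad(v\in V,\ w\in W,\ \psi\in W^*). \tag{1}$$
So $FW^*\subseteq V$. If $\psi\neq0$, choose $w$ with $\psi(w)\neq0$; then (1) gives $V\subseteq R\psi$. Hence every nonzero submodule of $W^*$ contains $V$.

**Step 5: define $E$ and find its submodules.** The $e_j^*$ are linearly independent in $W$, so there is $\varphi\in W^*$ with $\varphi(e_j^*)=1$ for all $j$; choose its values elsewhere in any linear way. Then $\varphi\notin V$, because $\mathrm{ev}_v(e_j^*)=0$ for all but finitely many $j$. Put $E=V+R\varphi$. Since $FE\subseteq V$, $E/V$ is a nonzero cyclic module over the field $R/F$, so $E/V\cong R/F$, which is simple. Together with Step 4, the submodules of $E$ are exactly $0,V,E$.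

**Step 6: Lemma 2 applies, and $V$ is pure in $E$.** Let $g\in\mathrm{Hom}_R(V,E)$. Then $g(e_0)=g(pe_0)=pg(e_0)\in ke_0$ by (1) with $p=e_0\otimes e_0^*$, say $g(e_0)=ce_0$. As $V=Re_0$, $g$ is $c$ times the inclusion and extends to $c\cdot\mathrm{id}_E$. So $V\subset E$ satisfies the hypotheses of Lemma 2. Since $E/V\cong R/F$ is flat, $\mathrm{Tor}_1^R(Z,E/V)=0$ for every right module $Z$, so $Z\otimes_RV\to Z\otimes_RE$ is injective, and $V$ is pure in $E$.

One can see how the bad equation $(1-y)X=e_0$ has lost its solution. The functional $s=e_0^*(1-x)^{-1}=\sum_je_j^*$ now belongs to $W$, and $s(1-y)=0$ because $s(e_n-e_{n+1})=0$ for all $n$. So $((1-y)\psi)(s)=\psi(s(1-y))=0$ for all $\psi\in W^*$, whereas $\mathrm{ev}_{e_0}(s)=1$.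

### 6.3. The functor $T$ to $A$-modules

For an $R$-module $X$ let $T(X)=X\oplus X$ with
$$t_0(a,b)=(0,a),\qquad t_1(a,b)=(0,xa),\qquad t_2(a,b)=(0,ya).$$
All products $t_it_j$ act as $0$, so this is an $A$-module. Clearly $T$ commutes with direct sums, and for $Y\le X$ we have $T(Y)\le T(X)$ with $T(X)/T(Y)\cong T(X/Y)$. For example, $T(V)$ has basis $(e_n,0),(0,e_n)$, and $t_0,t_1,t_2$ send $(e_n,0)$ to $(0,e_n)$, $(0,e_{n-1})$, $(0,e_{n+1})$, with $e_{-1}=0$.

**Step 7: compute the homomorphisms.** Let $f(a,b)=(\alpha a+\beta b,\gamma a+\delta b)$ be a $k$-linear map $T(X)\to T(Y)$. We have $f(t_0(a,b))=(\beta a,\delta a)$ and $t_0f(a,b)=(0,\alpha a+\beta b)$, so $f$ commutes with $t_0$ if and only if $\beta=0$ and $\delta=\alpha$. Then $f(t_1(a,b))=(0,\alpha xa)$ and $t_1f(a,b)=(0,x\alpha a)$, and similarly for $t_2$ and $y$. So $f$ commutes also with $t_1,t_2$ if and only if $\alpha$ commutes with $x$ and $y$. In that case $\alpha$ commutes with $q(x)$, hence with its inverse: $\alpha q(x)^{-1}=q(x)^{-1}q(x)\alpha q(x)^{-1}=q(x)^{-1}\alpha$. So $\alpha$ is $R$-linear. The $A$-homomorphisms $T(X)\to T(Y)$ are exactly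
$$f_{\alpha,\gamma}(a,b)=(\alpha a,\ \gamma a+\alpha b),\qquad\alpha\in\mathrm{Hom}_R(X,Y),\ \gamma\in\mathrm{Hom}_k(X,Y). \tag{2}$$

**Step 8: $T$ preserves pure embeddings.** Right multiplication makes $T(R)=R\oplus R$ an $A$-$R$-bimodule, since it commutes with left multiplication by $x$ and $y$; and $T(X)\cong T(R)\otimes_RX$ naturally in $X$. For every $A$-module $Z$,
$$Z\otimes_AT(X)\cong(Z\otimes_AT(R))\otimes_RX .$$
If $X'\le X$ is pure, tensoring with the right $R$-module $Z\otimes_AT(R)$ keeps the embedding injective, so $T(X')\le T(X)$ is pure. In particular $T(V)$ is pure in $T(E)$.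

**Step 9: all pure submodules of $T(X)$ come from $R$-submodules of $X$.** This is what makes Hypothesis 2 and injectivity checkable.

**Claim.** If $N\le T(X)$ is pure, there are an $R$-submodule $Y\le X$ and an automorphism $\theta$ of $T(X)$ with $N=\theta(T(Y))$. Consequently $N\cong T(Y)$ and $T(X)/N\cong T(X/Y)$.

*The subspace $Y$.* Let $Y$ be the image of $N$ under the first projection. Then $t_0N=0\oplus Y\subseteq N$. If $(0,b)\in N$, the equation $t_0n=(0,b)$ has the solution $(b,0)$ in $T(X)$, hence a solution $n\in N$; its first coordinate is $b$, so $b\in Y$. Therefore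
$$N\cap(0\oplus X)=0\oplus Y. \tag{3}$$

*$Y$ is closed under $x$ and $y$.* Let $v=(a,b)\in N$. Then $t_1v=(0,xa)$ and $t_2v=(0,ya)$ lie in $N$, so $xa,ya\in Y$ by (3).

*$Y$ is closed under $q(x)^{-1}$.* Let $q=\sum_{i=0}^dc_iz^i$ with $q(0)\neq0$. Consider the finite system over $N$ in unknowns $n_0,\dots,n_d$
$$t_1n_i-t_0n_{i+1}=0\quad(0\le i<d),\qquad\sum_{i=0}^dc_it_0n_i=t_0v .$$
It has the solution $n_i=(x^iq(x)^{-1}a,0)$ in $T(X)$: both $t_1n_i$ and $t_0n_{i+1}$ equal $(0,x^{i+1}q(x)^{-1}a)$, and $\sum c_it_0n_i=(0,q(x)q(x)^{-1}a)=(0,a)=t_0v$. By purity there is a solution $n_i=(a_i,b_i)$ in $N$. It satisfies $a_{i+1}=xa_i$ and $\sum c_ia_i=a$, that is, $q(x)a_0=a$. So $q(x)^{-1}a=a_0\in Y$. Hence $Y$ is an $R$-submodule.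

*The automorphism.* The first projection $N\to Y$ is surjective. Choose a $k$-linear section $a\mapsto(a,\sigma(a))$ with $\sigma:Y\to X$, extend $\sigma$ to a $k$-linear map $\tilde\sigma:X\to X$, and put $\theta=f_{1,\tilde\sigma}$. It is an automorphism of $T(X)$ with inverse $f_{1,-\tilde\sigma}$. Now $\theta(T(Y))=\{(a,\sigma(a)+b):a,b\in Y\}$. This lies in $N$ because $(a,\sigma(a))$ and $(0,b)$ do. Conversely, if $(a,c)\in N$, then $(0,c-\sigma(a))\in N$, so $c-\sigma(a)\in Y$ by (3), and $(a,c)\in\theta(T(Y))$. So $N=\theta(T(Y))$. The consequences follow by applying $\theta^{-1}$. This proves the claim.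

### 6.4. Conclusion of the proof of Theorem B

Let $K_A$ be the class of $A$-modules isomorphic to some $T(X)$ with $X\in\sigma[E]$.

**Step 10: Hypothesis 2.** $T$ commutes with direct sums and $\sigma[E]$ is closed under them. A pure submodule $N$ of $T(X)$ is isomorphic to $T(Y)$, and $T(X)/N\cong T(X/Y)$, with $Y,X/Y\in\sigma[E]$. So $K_A$ is closed under direct sums, pure submodules and pure-epimorphic images.

**Step 11: $T(E)$ is $\Sigma$-$\mathcal K_{\mathcal M}$-injective.** Let $G=E^{(I)}$, so that $T(E)^{(I)}\cong T(G)$. By the claim, every pure embedding in $K_A$ is up to isomorphism an inclusion $T(Y)\subseteq T(X)$ with $Y\le X$ in $\sigma[E]$. A homomorphism $T(Y)\to T(G)$ is some $f_{\alpha,\gamma}$ by (2). By Lemma 2, $\alpha$ extends to an $R$-linear $\alpha':X\to G$; this needs no purity of $Y\le X$. And $\gamma$ extends to a $k$-linear $\gamma':X\to G$. So $f_{\alpha',\gamma'}$ extends $f_{\alpha,\gamma}$.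

**Step 12: $T(V)$ is not $\mathcal K_{\mathcal M}$-injective.** $T(V)\subset T(E)$ is a pure embedding in $K_A$ by Step 8. If $T(V)$ were $\mathcal K_{\mathcal M}$-injective, there would be a retraction $T(E)\to T(V)$, of the form $f_{\alpha,\gamma}$ with $\alpha:E\to V$ $R$-linear. From $(\alpha a,\gamma a+\alpha b)=(a,b)$ for $a,b\in V$ we get $\alpha|_V=\mathrm{id}_V$, so $V$ is a summand of $E$, against Lemma 2. $\square$

## 7. Classes closed under extensions

**Theorem C.** There are a von Neumann regular ring $R$ and a class $K$ of $R$-modules closed under direct sums, all submodules, all quotients and all extensions, such that the $\Sigma$-$\mathcal K_{\mathcal M}$-injectives are not closed under (pure) submodules.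

**Why the first example does not do it.** Take $R$, $V\subset E\subset k^{\mathbb N}$ as in Section 1, and let $K$ be closed under direct sums, submodules, quotients and extensions and contain $V$ and $S=R/M_\infty$. For $w\in k^{\mathbb N}\setminus E$ the module $E+kw$ is an extension of $S$ by $E$, so it is in $K$. But $E$ is not a summand of it, because every nonzero submodule of $k^{\mathbb N}$ contains $V$. So $E$ is not $\mathcal K_{\mathcal M}$-injective. (The same argument with Lemma 2 shows that $\sigma[E]$ is not closed under extensions.) This pushes us from $E$ to all of $U=k^{\mathbb N}$.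

But then the infinite direct sum breaks. Let $g\in U^{\mathbb N}$ have $n$-th component $e_n$, and let $f(m)=mg$ for $m\in M_\infty$. If $m\in M_n(k)$, then $mg=m\varepsilon_ng$, and $\varepsilon_ng$ has only $n$ nonzero components; so $f$ is a homomorphism $M_\infty\to U^{(\mathbb N)}$. An extension to $R$ would send $1$ to some $g'\in U^{(\mathbb N)}$ with $\varepsilon_ng'=f(\varepsilon_n)=\varepsilon_ng$ for all $n$, hence $g'=g\notin U^{(\mathbb N)}$. And $M_\infty\subset R$ is a pure embedding in $K$: $M_\infty$ is the direct sum of its columns $M_\infty e_{jj}\cong V$, and $R$ is an extension of $S$ by $M_\infty$. So $U$ is not $\Sigma$-$\mathcal K_{\mathcal M}$-injective.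

The bad $g$ exists because countably many bounded pieces exhaust $\mathbb N$. On the first uncountable ordinal $\omega_1$ this cannot happen: every $\alpha<\omega_1$ is countable, and countably many elements of $\omega_1$ have an upper bound in $\omega_1$.

**Step 1: the ring and the modules.** Let $k$ be a field and $U=k^{\omega_1}$. For $0<\alpha<\omega_1$ let $U_\alpha=\{f\in U:f(\xi)=0\ \forall\xi\ge\alpha\}$, with $e_\alpha:U\to U_\alpha$ the restriction projection, regarded as an element of $\mathrm{End}_k(U)$. Then $e_\alpha e_\beta=e_\beta e_\alpha=e_\alpha$ for $\alpha\le\beta$. Let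
$$V=\bigcup_\alpha U_\alpha,\qquad M_\alpha=e_\alpha\mathrm{End}_k(U)e_\alpha\cong\mathrm{End}_k(U_\alpha),\qquad M=\bigcup_\alpha M_\alpha,\qquad R=k1+M .$$
The union $M$ is increasing, because $e_\alpha re_\alpha=e_\beta(e_\alpha re_\alpha)e_\beta$ for $\alpha\le\beta$. So $M$ is closed under sums and products and is an ideal of $R$. It is proper, because $mU\subseteq U_\alpha\ne U$ for $m\in M_\alpha$. Thus $S:=R/M$ is one-dimensional over $k$.

**Step 2: all embeddings of $R$-modules are pure.** $R$ is the directed union of the subrings $k(1-e_\alpha)\oplus M_\alpha$. They contain $1$, and they increase since $1-e_\alpha=(1-e_\beta)+(e_\beta-e_\alpha)$ with $e_\beta-e_\alpha\in M_\beta$ for $\alpha\le\beta$. Each is isomorphic to $k\times\mathrm{End}_k(U_\alpha)$, which is von Neumann regular: for an endomorphism $a$ of a vector space, let $x$ be the inverse of $a$ from $\mathrm{im}\,a$ to a complement of $\ker a$, extended by $0$ on a complement of $\mathrm{im}\,a$; then $axa=a$. So $R$ is regular, all $R$-modules are flat, and all embeddings are pure.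

**Step 3: four facts about $V\subset U$.**

1. $MU\subseteq V$, since $M_\alpha U\subseteq U_\alpha$. So $V\le U$, and $U/V$ is killed by $M$; it is a $k$-vector space, hence a direct sum of copies of $S$.
2. $V$ is simple. If $0\neq v\in U_\alpha$ and $\beta\ge\alpha$, then $0\ne v\in U_\beta$ and $M_\beta v=U_\beta$, since $M_\beta$ acts on $U_\beta$ as all of $\mathrm{End}_k(U_\beta)$. So $Rv\supseteq V$.
3. $V$ is projective. Let $p=e_1$, the projection onto $k\delta_0$, where $\delta_0$ is the function with value $1$ at $0$ and $0$ elsewhere. The map $Rp\to V$, $rp\mapsto rp\,\delta_0=r\delta_0$, is well defined and $R$-linear. It is injective: if $r\delta_0=0$, then $rpU=r(k\delta_0)=0$, so $rp=0$. It is surjective since $M_\alpha\delta_0=U_\alpha$ for all $\alpha$. And $Rp$ is projective because $p$ is idempotent.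
4. $V$ is not a direct summand of $U$. The constant function $1$ shows $V\ne U$, and $V$ is essential in $U$: if $z(\xi)\neq0$, then $0\neq e_{\xi+1}z\in V\cap Rz$. So no nonzero submodule meets $V$ in $0$.

**Step 4: the class $K$.** Let $K$ be the class of modules $X$ all of whose nonzero quotients contain a submodule isomorphic to $V$ or $S$. For instance $V,S\in K$, since each is simple. We check closure.

*Quotients.* Clear.

*Direct sums.* A nonzero quotient of $\bigoplus X_j$ contains a nonzero image of some $X_j$, and this image contains a copy of $V$ or $S$.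

*Extensions.* Let $X'\le X$ with $X',X/X'\in K$. A nonzero quotient of $X$ either contains a nonzero image of $X'$ or is a quotient of $X/X'$. In both cases it contains a copy of $V$ or $S$.

*Submodules.* Let $X\in K$ and $Z\subsetneq Y\le X$; we need a copy of $V$ or $S$ in $Y/Z$. Replacing $X$ by $X/Z\in K$, we may assume $Z=0$ and $Y\neq0$. Build a chain: $X_0=0$; if $X_\alpha\ne X$, then $X/X_\alpha$ is a nonzero quotient of $X$, so it contains some $X_{\alpha+1}/X_\alpha$ isomorphic to $V$ or $S$; at limits take unions. The chain strictly increases until it reaches $X$. Let $\alpha$ be least with $Y\cap X_\alpha\neq0$. It is not $0$, and not a limit, because at a limit $Y\cap X_\alpha$ is the union of the earlier $Y\cap X_\beta=0$. So $\alpha=\beta+1$ with $Y\cap X_\beta=0$, and $Y\cap X_\alpha$ embeds in the simple module $X_\alpha/X_\beta$. Being nonzero, it is isomorphic to it, that is, to $V$ or $S$.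

So $K$ has the closure properties of the theorem, and in particular $(K,Pure)$ satisfies Hypothesis 2. By fact 1, $U$ is an extension of a direct sum of copies of $S$ by $V$, so $U\in K$.

**Step 5: $\mathrm{Ext}^1_R(V,G)=0=\mathrm{Ext}^1_R(S,G)$ for $G=U^{(I)}$; these are the building blocks to be extended over.** The first is fact 3. For the second, the exact sequence $0\to M\to R\to S\to0$ gives the exact sequence
$$\mathrm{Hom}_R(R,G)\to\mathrm{Hom}_R(M,G)\to\mathrm{Ext}^1_R(S,G)\to\mathrm{Ext}^1_R(R,G)=0,$$
so we must show that each $R$-linear $f:M\to G$ has the form $m\mapsto mg$ with $g\in G$.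

Put $g_\alpha=f(e_\alpha)$. For $\alpha\le\beta$ we have $e_\alpha g_\beta=f(e_\alpha e_\beta)=f(e_\alpha)=g_\alpha$. So the values $g_\alpha(\xi,i)$ with $\alpha>\xi$ do not depend on $\alpha$, and $g_\alpha=e_\alpha g_\alpha$ vanishes at $(\xi,i)$ for $\xi\ge\alpha$. Hence there is a unique $g\in U^I$ with $e_\alpha g=g_\alpha$ for all $\alpha$, where $R$ acts componentwise.

Now we use $\omega_1$. Suppose $g\notin U^{(I)}$. Then there are distinct $i_n\in I$ $(n\in\mathbb N)$ and $\xi_n<\omega_1$ with $g(\xi_n,i_n)\neq0$. Choose $\alpha<\omega_1$ with $\alpha>\xi_n$ for all $n$. Then $g_\alpha=e_\alpha g$ has nonzero components at all $i_n$, contradicting $g_\alpha\in U^{(I)}$. So $g\in G$.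

Finally, for $m\in M$ pick $\alpha$ with $m=me_\alpha$. Then $f(m)=f(me_\alpha)=mf(e_\alpha)=mg_\alpha=me_\alpha g=mg$.

**Step 6: $U$ is $\Sigma$-$\mathcal K_{\mathcal M}$-injective.** Let $G=U^{(I)}\in K$, let $A\le B$ be in $K$ and $h:A\to G$. By Zorn's lemma take a maximal extension $h':A'\to G$ with $A\le A'\le B$. If $A'\neq B$, then $B/A'$ is a nonzero quotient of $B\in K$, so there is $A''$ with $A'\le A''\le B$ and $A''/A'$ isomorphic to $V$ or $S$. The exact sequence $\mathrm{Hom}(A'',G)\to\mathrm{Hom}(A',G)\to\mathrm{Ext}^1(A''/A',G)=0$ extends $h'$ to $A''$, against maximality. So $A'=B$.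

**Step 7: $V$ is not $\mathcal K_{\mathcal M}$-injective.** The inclusion $V\subset U$ is a pure embedding in $K$. If $V$ were $\mathcal K_{\mathcal M}$-injective, $\mathrm{id}_V$ would extend to $U$ and $V$ would be a summand of $U$, against fact 4. $\square$
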